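\title{Extending maps to real projective spaces: \\ rational homology forces finite dimension}

\begin{abstract}
A compactum $X$ has extensional dimension at most $K$ if every map from a closed subset of $X$ to the CW complex $K$ extends over $X$. We show that extensional dimension at most $\mathbb{R}P^3$ implies extensional dimension at most $\mathbb{R}P^2$ for all compacta, with no assumption on the covering dimension. The reason is that a sphere is a homotopy retract of a suspension of $\mathbb{R}P^3$, so the hypothesis itself forces finite dimension, and the finite-dimensional case is a theorem of Dydak and Levin. More generally, for a nonempty finite complex $K$ the supremum of the dimensions of compacta of extensional dimension at most $K$ is the first degree in which $K$ has nonzero reduced rational homology. As a consequence we characterize the compacta of extensional dimension at most $\mathbb{R}P^n$ for odd $n$.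
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{compactum} is a compact metrizable space, and a map is a continuous map. Let $X$ be a compactum and $K$ a CW complex. We write $X\tau K$ if every map $f\colon A\to K$ defined on a closed subset $A\subset X$ extends to a map $X\to K$. One also says that $K$ is an absolute extensor for $X$, written $K\in AE(X)$, or that the \emph{extensional dimension} of $X$ is dominated by $K$, written $\operatorname{edim}X\le K$. We use the short notation $X\tau K$.

The word ``dimension'' is justified by two families of test complexes. For spheres, $X\tau S^m$ holds if and only if the covering dimension satisfies $\dim X\le m$. For an Eilenberg--Mac Lane complex $K(G,m)$ of an abelian group $G$, the condition $X\tau K(G,m)$ is the definition of $\dim_G X\le m$, where $\dim_G$ is the \emph{cohomological dimension} with coefficients in $G$. Every other complex $K$ gives a further way of saying that $X$ is small, and the basic problem is to compare these conditions.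

The real projective spaces
\[
\mathbb{R}P^1\subset\mathbb{R}P^2\subset\mathbb{R}P^3\subset\dots\subset\mathbb{R}P^\infty
\]
join the two families. At one end $\mathbb{R}P^1=S^1$ tests $\dim X\le 1$; at the other end $\mathbb{R}P^\infty=K(\mathbb{Z}_2,1)$ tests $\dim_{\mathbb{Z}_2}X\le1$, where $\mathbb{Z}_m=\mathbb{Z}/m\mathbb{Z}$. All of these conditions are one-dimensional in a naive sense: a loop generating $\pi_1(\mathbb{R}P^n)$ does not extend over the disk, so a compactum with $X\tau\mathbb{R}P^n$ contains no copy of $D^2$. The inclusions in the tower give no implication between the conditions by themselves. If $X\tau\mathbb{R}P^3$, then a map $A\to\mathbb{R}P^2$ extends over $X$ with values in $\mathbb{R}P^3$, but nothing keeps the extension inside $\mathbb{R}P^2$. If $X\tau\mathbb{R}P^2$, a map $A\to\mathbb{R}P^3$ is not even an instance of the hypothesis. For spheres the implication goes up, from $S^2$ to $S^3$. For projective spaces there is an implication that goes down.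

\begin{theorem}[Dydak--Levin]\label{thm:DL}
If $X$ is a finite-dimensional compactum and $X\tau\mathbb{R}P^3$, then $X\tau\mathbb{R}P^2$.
\end{theorem}

The following question is posed in \cite{DL04}.

\begin{quote}
\emph{Does $X\tau\mathbb{R}P^3$ imply $X\tau\mathbb{R}P^2$ for all, perhaps infinite-dimensional, compacta $X$?}
\end{quote}

The spaces $\mathbb{R}P^2$ and $\mathbb{R}P^3$ have the same fundamental group and differ by a single cell, and we shall see that infinite-dimensional compacta with $X\tau\mathbb{R}P^2$ exist. One would therefore guess that there are infinite-dimensional compacta with $X\tau\mathbb{R}P^3$ as well, and that the question calls either for a counterexample among them or for an argument that works in infinite dimension. In fact there are none.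

\begin{theorem}\label{thm:main}
For every compactum $X$, the condition $X\tau\mathbb{R}P^3$ implies $\dim X<\infty$, and hence $X\tau\mathbb{R}P^2$.
\end{theorem}

The extra cell of $\mathbb{R}P^3$ carries a rational homology class, while $\mathbb{R}P^2$ is rationally acyclic. This is the whole difference, and it governs every finite complex. For a nonempty finite CW complex $K$ put
\[
j(K)=\min\{\,j\ge0:\ \tilde H_j(K;\mathbb{Q})\ne0\,\},\qquad \min\emptyset=\infty .
\]

\begin{theorem}\label{thm:sharp}
Let $K$ be a nonempty finite CW complex. Then
\[
\sup\{\dim X:\ X\text{ a compactum},\ X\tau K\}=j(K).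
\]
If $j(K)<\infty$, the supremum is attained. If $j(K)=\infty$, there is an infinite-dimensional compactum $X$ with $X\tau K$. Thus all compacta $X$ with $X\tau K$ are finite-dimensional if and only if $\tilde H_*(K;\mathbb{Q})\ne0$.
\end{theorem}

For $K=S^m$ this recovers the bound $m$. For projective spaces, $j(\mathbb{R}P^n)=n$ when $n$ is odd and $j(\mathbb{R}P^n)=\infty$ when $n$ is even. In the odd case the extension property has a complete description.

\begin{theorem}\label{thm:class}
Let $n$ be odd and let $X$ be a compactum. The following are equivalent:
\begin{enumerate}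
\item[(1)] $X\tau\mathbb{R}P^n$;
\item[(2)] $\dim X\le n$ and $\dim_{\mathbb{Z}_2}X\le1$;
\item[(3)] $\dim X\le n$ and $X\tau\mathbb{R}P^2$.
\end{enumerate}
The bound $n$ is attained. In particular, $X\tau\mathbb{R}P^3$ if and only if $\dim X\le3$ and $X\tau\mathbb{R}P^2$. The implication $X\tau\mathbb{R}P^2\Rightarrow X\tau\mathbb{R}P^3$ is false.
\end{theorem}

One principle underlies the upper bounds. For a fixed $X$, the class of complexes $K$ with $X\tau K$ is closed under homotopy retracts and mapping cones, hence under suspensions (Section~\ref{sec:closure}). To prove that $X$ is finite-dimensional it is enough to build a sphere from $K$ by these operations. For $\mathbb{R}P^3$ this is done by hand in Section~\ref{sec:rp3}, which completes the proof of Theorem~\ref{thm:main} using only Theorem~\ref{thm:DL}. For general $K$ with nonzero rational homology it follows from the nilpotence theorem of stable homotopy theory (Section~\ref{sec:nil}). The lower bounds come from an inverse limit construction that solves all extension problems into $K$ while preserving cohomology classes (Section~\ref{sec:construction}). Theorems~\ref{thm:sharp} and~\ref{thm:class}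 are proved in Sections~\ref{sec:sharp} and~\ref{sec:class}.

\section{Retracts, cones and suspensions}\label{sec:closure}

Throughout this section $X$ is a compactum. Two simple facts are used constantly.

\emph{Closed subsets.} If $X\tau K$ and $Y\subset X$ is closed, then $Y\tau K$: a closed subset of $Y$ is closed in $X$, so we extend over $X$ and restrict to $Y$.

\emph{Homotopy extension.} Let $A\subset X$ be closed, let $L$ be a CW complex, and let $f,f'\colon A\to L$ be homotopic. If $f'$ extends over $X$, then so does $f$. Indeed, a compact subset of a CW complex lies in a finite subcomplex, so the extension of $f'$ and the homotopy take values in one finite subcomplex $L_0$. Finite CW complexes are compact ANRs, and Borsuk's homotopy extension theorem applies to maps into $L_0$.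

We call a CW complex $M$ a \emph{homotopy retract} of a CW complex $L$ if there are maps $i\colon M\to L$ and $r\colon L\to M$ with $ri\simeq\mathrm{id}_M$.

\begin{lemma}\label{lem:retract}
If $M$ is a homotopy retract of $L$ and $X\tau L$, then $X\tau M$. In particular, the condition $X\tau K$ depends only on the homotopy type of $K$, and it holds for every contractible $K$.
\end{lemma}

\begin{proof}
Let $f\colon A\to M$ with $A$ closed in $X$. Extend $if$ to $F\colon X\to L$. Then $rF|_A=rif\simeq f$, so $f$ extends over $X$ by homotopy extension. A contractible complex is a homotopy retract of a point, and maps to a point always extend.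
\end{proof}

The second operation is the mapping cone. A cone $C_\varphi$ is the union of a copy of $L$ (up to homotopy) and a contractible piece, meeting along a copy of $K$. The proof cuts $X$ into three corresponding parts and extends first over the middle one.

\begin{lemma}\label{lem:cone}
Let $\varphi\colon K\to L$ be a map of CW complexes with mapping cone $C_\varphi$. If $X\tau K$ and $X\tau L$, then $X\tau C_\varphi$. In particular, taking $L$ to be a point, $X\tau K$ implies $X\tau\Sigma K$.
\end{lemma}

\begin{proof}
Homotopic maps have homotopy equivalent cones, so by Lemma~\ref{lem:retract} we may assume that $\varphi$ is cellular. Write $C_\varphi$ as the quotient of $L\sqcup(K\times[0,1])$ in which $(k,0)$ is identified with $\varphi(k)$ and $K\times\{1\}$ is collapsed to a point. Let $t\colon C_\varphi\to[0,1]$ be the cone coordinate, with $t=0$ on $L$. Put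
\[
P=t^{-1}[0,\tfrac12],\qquad Q=t^{-1}[\tfrac12,1],\qquad P\cap Q=K\times\{\tfrac12\}.
\]
Then $P$ is a mapping cylinder of $\varphi$, so $P\simeq L$; the complex $Q$ is a cone over $K$, so it is contractible; and $P\cap Q\cong K$.

Let $f\colon A\to C_\varphi$ with $A$ closed in $X$. By Tietze's theorem, $tf$ extends to $u\colon X\to[0,1]$. Put
\[
X_P=u^{-1}[0,\tfrac12],\qquad X_Q=u^{-1}[\tfrac12,1],\qquad X_0=u^{-1}(\tfrac12)=X_P\cap X_Q .
\]
These sets are closed, and since $u=tf$ on $A$ we have $A\cap X_P=f^{-1}(P)$, $A\cap X_Q=f^{-1}(Q)$ and $A\cap X_0=f^{-1}(P\cap Q)$.

Since $X_0\tau K$, the map $f|_{A\cap X_0}$ extends to $f_0\colon X_0\to P\cap Q$. The maps $f_0$ and $f|_{A\cap X_P}$ agree on $A\cap X_0$, so they define a map from the closed set $X_0\cup(A\cap X_P)$ to $P$. It extends over $X_P$, because $X_P\tau L$ and hence $X_P\tau P$ by Lemma~\ref{lem:retract}. In the same way $f_0$ and $f|_{A\cap X_Q}$ define a map from $X_0\cup(A\cap X_Q)$ to $Q$, and it extends over $X_Q$ because $Q$ is contractible. The two extensions equal $f_0$ on $X_0$, so together they define a map $X\to C_\varphi$ that extends $f$.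
\end{proof}

For complexes with a base vertex and a pointed cellular map, the reduced cone or suspension is obtained from the unreduced one by collapsing the contractible subcomplex over the base vertex. The two versions are homotopy equivalent, and by Lemma~\ref{lem:retract} we may use either.

\section{A sphere inside a suspension of $\mathbb{R}P^3$}\label{sec:rp3}

If a sphere $S^N$ were a homotopy retract of $\mathbb{R}P^3$, Lemma~\ref{lem:retract} would give $\dim X\le N$ at once. This does not happen. Such a sphere would contribute a summand $\mathbb{Z}$ to $\tilde H_N(\mathbb{R}P^3;\mathbb{Z})$, so $N=3$. But every map $i\colon S^3\to\mathbb{R}P^3$ lifts through the double covering $S^3\to\mathbb{R}P^3$, which is multiplication by $\pm2$ on $H_3$, so $ri$ has even degree for every $r$. Lemma~\ref{lem:cone} allows us to suspend first, and after suspension there are more maps from spheres. The map we need is a Pontryagin--Thom collapse.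

For a locally compact Hausdorff space $U$ let $U^+=U\cup\{\infty\}$ be its one-point compactification. If $U$ is an open subset of a compact Hausdorff space $Z$, the \emph{collapse} $Z\to U^+$ is the identity on $U$ and sends $Z\setminus U$ to $\infty$; it is continuous. If $U'\subset U$ are both open, the collapse $Z\to U^+$ followed by the collapse $U^+\to U'^+$ is the collapse $Z\to U'^+$.

\begin{lemma}\label{lem:collapse}
Let $M$ be a finite CW complex with base vertex $m_0$, and let $e\subset M\setminus\{m_0\}$ be an open subset of $M$ homeomorphic to $\mathbb{R}^n$. Suppose that $M\times\mathbb{R}^k$ is homeomorphic to an open subset of $\mathbb{R}^{N}$, where $N=n+k$. Then $S^N$ is a homotopy retract of $\Sigma^kM$.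
\end{lemma}

\begin{proof}
The reduced suspension $\Sigma^kM=M\wedge S^k$ is the quotient of $M\times S^k$ by $M\vee S^k$. It is compact Hausdorff, and the complement of its base point is $U=(M\setminus\{m_0\})\times\mathbb{R}^k$. Hence $\Sigma^kM=U^+$. Regard $M\times\mathbb{R}^k$ as an open subset of $\mathbb{R}^N\subset S^N$. Then $U'=e\times\mathbb{R}^k\subset U$ are open subsets of $S^N$, and $U'\cong\mathbb{R}^N$, so $U'^+\cong S^N$. Let
\[
S^N\xrightarrow{\ i\ }U^+=\Sigma^kM\xrightarrow{\ r\ }U'^+\cong S^N
\]
be the two collapses. The composite $ri$ is the collapse of $S^N$ onto $U'^+$: it maps the open set $U'$ homeomorphically onto the complement of $\infty$ and sends everything else to $\infty$. A point $y\ne\infty$ has exactly one preimage, near which $ri$ is a homeomorphism onto a neighborhood of $y$. So the degree of $ri$ equals its local degree at that preimage, which is $\pm1$. After composing $r$ with a reflection if necessary, $ri$ has degree $1$, and a self-map of $S^N$ of degree $1$ is homotopic to the identity.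
\end{proof}

\begin{example}\label{ex:torus}
Let $M=T^2$ be the torus of revolution in $\mathbb{R}^3$, with its cell structure of one vertex, two edges and one open $2$-cell $e$. Thickening the surface in the normal direction gives an open shell $T^2\times\mathbb{R}\subset\mathbb{R}^3$. The map $i\colon S^3\to\Sigma T^2$ sends a point of the shell to its foot on the torus and its normal coordinate, and crushes everything else; the map $r$ then crushes the parts of the shell over the edges. What survives is one open box $e\times\mathbb{R}$, spread once over $S^3$. Thus $X\tau T^2$ implies $X\tau\Sigma T^2$, then $X\tau S^3$, that is, $\dim X\le3$. The bound is not sharp, since $S^1$ is a retract of $T^2$ and so $\dim X\le1$. The method yields finiteness, and finiteness is all we ask of it.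
\end{example}

For $\mathbb{R}P^3$ the thickening is supplied by linear algebra.

\begin{lemma}\label{lem:rp3}
The sphere $S^9$ is a homotopy retract of $\Sigma^6\mathbb{R}P^3$.
\end{lemma}

\begin{proof}
The unit quaternions act by conjugation on the imaginary quaternions; this gives a surjection $S^3\to SO(3)$ with kernel $\{\pm1\}$, so $\mathbb{R}P^3\cong SO(3)$. Let $GL_3^+$ be the set of real $3\times3$ matrices of positive determinant, an open subset of $\mathbb{R}^9$. By the polar decomposition, each $B\in GL_3^+$ is uniquely a product $B=RP$ with $R\in SO(3)$ and $P$ symmetric positive definite; here $P=(B^{T}B)^{1/2}$ and $R=BP^{-1}$ depend continuously on $B$. The matrix exponential is a homeomorphism from the space $\mathbb{R}^6$ of symmetric matrices onto the positive definite ones. Hence $\mathbb{R}P^3\times\mathbb{R}^6\cong GL_3^+$ is open in $\mathbb{R}^9$. Apply Lemma~\ref{lem:collapse} with the standard cell structure of $\mathbb{R}P^3$, taking for $m_0$ the vertex and for $e$ the open $3$-cell.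
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $X\tau\mathbb{R}P^3$. Six applications of Lemma~\ref{lem:cone} give $X\tau\Sigma^6\mathbb{R}P^3$. By Lemmas~\ref{lem:rp3} and~\ref{lem:retract}, $X\tau S^9$, so $\dim X\le9<\infty$. Theorem~\ref{thm:DL} now gives $X\tau\mathbb{R}P^2$.
\end{proof}

For $\mathbb{R}P^2$ the argument cannot start: the reduced integral homology of $\Sigma^k\mathbb{R}P^2$ is a single group $\mathbb{Z}_2$, so no sphere is a homotopy retract of it.

\section{Rational homology and nilpotence}\label{sec:nil}

The goal of this section is the finiteness statement for a general complex.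

\begin{proposition}\label{prop:finite}
Let $K$ be a nonempty finite CW complex with $\tilde H_*(K;\mathbb{Q})\ne0$. If $X$ is a compactum with $X\tau K$, then $\dim X<\infty$.
\end{proposition}

Suspensions and retracts alone do not suffice. Take $K=\mathbb{C}P^2$, and let $x$ and $y$ be the generators of the mod $2$ cohomology of $\Sigma^k\mathbb{C}P^2$ in degrees $k+2$ and $k+4$. The Steenrod square satisfies $Sq^2x=y$, because $Sq^2$ is the cup square on classes of degree $2$ and commutes with suspension. If $S^{k+2}$ were a homotopy retract, then $x=r^*u$ for the generator $u$, and $y=r^*Sq^2u=0$. If $S^{k+4}$ were a homotopy retract, then $i^*y\neq0$, whereas $i^*y=Sq^2i^*x=0$. Other spheres are excluded by homology. So mapping cones must be used in earnest. Since we may suspend freely, the natural setting is the stable homotopy category.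

\subsection{Finite spectra}

We recall what is needed. Write $\mathbb{S}$ for the sphere spectrum and $[E,E']$ for the abelian group of homotopy classes of maps of spectra.

\begin{enumerate}
\item[(S1)] A \emph{finite spectrum} is a spectrum equivalent to $\Sigma^{-k}\Sigma^\infty W$ for some $k\ge0$ and some finite pointed CW complex $W$. Since $\Sigma^{-k}\Sigma^\infty W\simeq\Sigma^{-k-1}\Sigma^\infty\Sigma W$, two finite spectra can be written with the same $k$, and then
\[
[\Sigma^{-k}\Sigma^\infty W,\Sigma^{-k}\Sigma^\infty W']=\varinjlim_j\,[\Sigma^jW,\Sigma^jW']_* ,
\]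
the colimit of the sets of pointed homotopy classes.
\item[(S2)] Every map $g\colon E\to E'$ lies in a cofiber sequence $E\to E'\to\operatorname{cof}(g)\to\Sigma E$, which may be rotated in both directions and which induces a long exact sequence in every homology theory. The functor $\Sigma^{-k}\Sigma^\infty$ takes mapping cones to cofibers, $F\wedge\operatorname{cof}(g)\simeq\operatorname{cof}(1_F\wedge g)$, and the cofiber of the zero map $E\to E'$ is $E'\vee\Sigma E$. For composable $g$ and $h$ there is a cofiber sequence $\operatorname{cof}(g)\to\operatorname{cof}(hg)\to\operatorname{cof}(h)$ (the octahedral axiom).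
\item[(S3)] A finite spectrum $E$ has a finite dual $DE$, with a coevaluation $\gamma\colon\mathbb{S}\to E\wedge DE$ and an evaluation $\epsilon\colon DE\wedge E\to\mathbb{S}$ such that the composite
\[
E\xrightarrow{\ \gamma\wedge1\ }E\wedge DE\wedge E\xrightarrow{\ 1\wedge\epsilon\ }E
\]
is the identity.
\item[(S4)] For finite $F$ and a prime $p$ we have $[F,\mathbb{S}_{(p)}]=[F,\mathbb{S}]\otimes\mathbb{Z}_{(p)}$, where the subscript $(p)$ denotes localization at $p$. Also $[F,\mathbb{S}]\otimes\mathbb{Q}=\operatorname{Hom}(H_0(F;\mathbb{Q}),\mathbb{Q})$, with a map $f$ corresponding to the homomorphism it induces on $H_0(\,\cdot\,;\mathbb{Q})$.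
\end{enumerate}

Fix a compactum $X$. Let $\mathcal{T}$ be the class of finite spectra equivalent to $\Sigma^{-k}\Sigma^\infty W$ for some $k\ge0$ and some finite pointed complex $W$ with $X\tau W$. The next lemma translates Section~\ref{sec:closure} into stable terms: parts (a)--(c) say that $\mathcal{T}$ is a thick subcategory of the finite spectra.

\begin{lemma}\label{lem:thick}
The class $\mathcal{T}$ has the following properties.
\begin{enumerate}
\item[(a)] It contains the trivial spectrum and is closed under $\Sigma$, $\Sigma^{-1}$ and cofibers.
\item[(b)] If $E\to F\to G$ is a cofiber sequence with $E,G\in\mathcal{T}$, then $F\in\mathcal{T}$.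
\item[(c)] A finite spectrum that is a retract of a member of $\mathcal{T}$ lies in $\mathcal{T}$.
\item[(d)] If $E\in\mathcal{T}$ and $F$ is finite, then $E\wedge F\in\mathcal{T}$.
\item[(e)] If $\mathbb{S}\in\mathcal{T}$, then $\dim X<\infty$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) For the trivial spectrum take $W$ to be a point. If $E\simeq\Sigma^{-k}\Sigma^\infty W$ with $X\tau W$, then $\Sigma^{-1}E\simeq\Sigma^{-k-1}\Sigma^\infty W$ and $\Sigma E\simeq\Sigma^{-k}\Sigma^\infty\Sigma W$, and $X\tau\Sigma W$ by Lemma~\ref{lem:cone}. Let $g\colon E\to E'$ be a map between members of $\mathcal{T}$. Suspending the representing complexes, which preserves the extension property, we write $E\simeq\Sigma^{-k}\Sigma^\infty W$ and $E'\simeq\Sigma^{-k}\Sigma^\infty W'$ with the same $k$ and with $X\tau W$, $X\tau W'$. By (S1), $g$ is represented by a map $\varphi\colon\Sigma^jW\to\Sigma^jW'$. By Lemma~\ref{lem:cone}, $X\tau C_\varphi$, and $\operatorname{cof}(g)\simeq\Sigma^{-k-j}\Sigma^\infty C_\varphi$.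

(b) Rotating twice gives $\Sigma F\simeq\operatorname{cof}(G\to\Sigma E)$; apply (a).

(c) Let $E'\to E\to E'$ have composite the identity, with $E\in\mathcal{T}$ and $E'$ finite. Write $E\simeq\Sigma^{-k}\Sigma^\infty W$ and $E'\simeq\Sigma^{-k}\Sigma^\infty W'$ with $X\tau W$. By (S1) the two maps are represented by maps $\Sigma^jW'\to\Sigma^jW\to\Sigma^jW'$ whose composite equals the identity in the colimit. After increasing $j$, the composite is homotopic to the identity. Lemmas~\ref{lem:cone} and~\ref{lem:retract} give $X\tau\Sigma^jW'$, and $E'\simeq\Sigma^{-k-j}\Sigma^\infty\Sigma^jW'$.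

(d) Use induction on the number of cells of $F$. If there are none, $E\wedge F$ is trivial. Otherwise $F$ is the cofiber of a map $\Sigma^{s}\mathbb{S}\to F'$, where $s\in\mathbb{Z}$ and $F'$ has one cell fewer, and $E\wedge F$ is the cofiber of $\Sigma^sE\to E\wedge F'$.

(e) Let $\Sigma^\infty S^0=\mathbb{S}\simeq\Sigma^{-k}\Sigma^\infty W$ with $X\tau W$. As in (c), the equivalence and its inverse exhibit $S^{k+j}$ as a homotopy retract of $\Sigma^jW$ for large $j$. So $X\tau S^{k+j}$ and $\dim X\le k+j$.
\end{proof}

\subsection{Smash powers}

By (e) we must show that $\mathbb{S}\in\mathcal{T}$. The sphere splits off the cofiber of a zero map into it. The following lemma lets us replace ``zero'' by ``nilpotent''. For a map $f\colon F\to Y$ let $f^{(m)}\colon F^{(m)}\to Y^{(m)}$ denote the $m$-fold smash power. If $f^{(m)}=0$, then $f^{(m+1)}=f\wedge f^{(m)}=0$. We call $f$ \emph{smash nilpotent} if some $f^{(m)}$ is zero. For $Y=\mathbb{S}$ we identify $\mathbb{S}^{(m)}$ with $\mathbb{S}$.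

\begin{lemma}\label{lem:powers}
Let $F$ be a finite spectrum and let $f\colon F\to\mathbb{S}$ be smash nilpotent. If $\operatorname{cof}(f)\in\mathcal{T}$, then $\mathbb{S}\in\mathcal{T}$.
\end{lemma}

\begin{proof}
We show by induction that $\operatorname{cof}(f^{(m)})\in\mathcal{T}$ for all $m\ge1$; the case $m=1$ is the hypothesis. For $m\ge2$ the map $f^{(m)}$ is the composite
\[
F\wedge F^{(m-1)}\xrightarrow{\ 1\wedge f^{(m-1)}\ }F\xrightarrow{\ f\ }\mathbb{S},
\]
so (S2) gives a cofiber sequence $F\wedge\operatorname{cof}(f^{(m-1)})\to\operatorname{cof}(f^{(m)})\to\operatorname{cof}(f)$. The left term lies in $\mathcal{T}$ by induction and Lemma~\ref{lem:thick}(d), so the middle term lies in $\mathcal{T}$ by Lemma~\ref{lem:thick}(b). If $f^{(m)}=0$, then $\operatorname{cof}(f^{(m)})\simeq\mathbb{S}\vee\Sigma F^{(m)}$, and $\mathbb{S}\in\mathcal{T}$ by Lemma~\ref{lem:thick}(c).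
\end{proof}

\begin{example}\label{ex:cp2}
Let $X\tau\mathbb{C}P^2$. The complex $\mathbb{C}P^2$ is the mapping cone of the Hopf map $S^3\to S^2$. Let $\eta\colon\Sigma\mathbb{S}\to\mathbb{S}$ be its stable class. Then $\operatorname{cof}(\eta)\simeq\Sigma^{-2}\Sigma^\infty\mathbb{C}P^2$ lies in $\mathcal{T}$. The smash power $\eta^{(4)}$ is a map $\Sigma^4\mathbb{S}\to\mathbb{S}$, and the fourth stable homotopy group of spheres is zero, so $\eta^{(4)}=0$. Lemma~\ref{lem:powers} shows that $\mathbb{S}\vee\Sigma^5\mathbb{S}$ is built by three extensions from the four spectra $\Sigma^{s}\operatorname{cof}(\eta)$, $s=0,1,2,3$. Hence $\mathbb{S}\in\mathcal{T}$ and $\dim X<\infty$, although no suspension of $\mathbb{C}P^2$ retracts onto a sphere.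
\end{example}

\subsection{The coevaluation map}

In Example~\ref{ex:cp2} the map $f$ was handed to us by the cell structure, and its nilpotence was read off from a known group. In general we need a source for $f$ and a criterion for nilpotence. The criterion is given by the Morava $K$-theories. For each prime $p$ and each $0\le n\le\infty$ there is a ring spectrum $K(n)$, with unit $u\colon\mathbb{S}\to K(n)$ and multiplication $\mu$, such that $K(0)=H\mathbb{Q}$, $K(\infty)=H\mathbb{F}_p$, and $K(n)_*=\mathbb{F}_p[v_n,v_n^{-1}]$ for $0<n<\infty$. In all cases the coefficient ring $K(n)_*$ is a graded field: every nonzero homogeneous element is invertible. We use two theorems.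

\begin{theorem}[{\cite[Theorem 3(iii)]{HS}}]\label{thm:HS}
A map $f\colon F\to Y$ from a finite spectrum to a $p$-local spectrum is smash nilpotent if $K(n)_*f=0$ for all $0\le n\le\infty$.
\end{theorem}

\begin{theorem}[{\cite[Theorem 2.11]{Rav}}]\label{thm:Rav}
For a finite ($p$-local) spectrum $E$ and $0<n<\infty$, $K(n)_*E=0$ implies $K(n-1)_*E=0$.
\end{theorem}

To give a map $f\colon F\to\mathbb{S}$ with cofiber in $\mathcal{T}$ is to give a map from $\mathbb{S}$ to a member of $\mathcal{T}$, and by exactness $K(n)_*f=0$ exactly when that map is injective on $K(n)_*$. Linear algebra suggests the candidate. For a finite-dimensional vector space $V$ over a field $\mathbf{k}$, the map $\mathbf{k}\to V\otimes V^*$ sending $1$ to $\sum_i e_i\otimes e_i^*$ is injective exactly when $V\ne0$. Its stable counterpart is the coevaluation $\gamma$, whose target lies in $\mathcal{T}$ by Lemma~\ref{lem:thick}(d).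

\begin{lemma}\label{lem:coev}
Let $E$ be a finite spectrum with $K(n)_*E\ne0$. Then $K(n)_*\gamma\colon K(n)_*\to K(n)_*(E\wedge DE)$ is injective.
\end{lemma}

\begin{proof}
The map $K(n)_*\gamma$ is a homomorphism of graded $K(n)_*$-modules whose source is a graded field. If it is not injective, its kernel contains an invertible element, and so it sends $1$ to $0$. This means that $u\wedge\gamma\colon\mathbb{S}\to K(n)\wedge E\wedge DE$ is null. Smash with $E$ on the right and compose with $1\wedge1\wedge\epsilon$. The resulting map $E\to K(n)\wedge E$ is null, and by (S3) it equals $u\wedge1_E$. The identity of $K(n)\wedge E$ factors as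
\[
K(n)\wedge E\xrightarrow{\ 1\wedge u\wedge1\ }K(n)\wedge K(n)\wedge E\xrightarrow{\ \mu\wedge1\ }K(n)\wedge E,
\]
and the first map is null. So $K(n)\wedge E$ is trivial, contrary to $K(n)_*E\ne0$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:finite}]
Choose a base vertex in $K$ and put $E=\Sigma^\infty K$. Then $E\in\mathcal{T}$. Complete the coevaluation to a cofiber sequence
\[
F\xrightarrow{\ f\ }\mathbb{S}\xrightarrow{\ \gamma\ }E\wedge DE .
\]
Here $F$ is finite and $\operatorname{cof}(f)\simeq E\wedge DE\in\mathcal{T}$. By Lemmas~\ref{lem:powers} and~\ref{lem:thick}(e) it remains to show that $f$ is smash nilpotent.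

\emph{All $K(n)_*f$ vanish.} This is where the hypothesis on rational homology enters. Fix $p$. We have $K(0)_*E=\tilde H_*(K;\mathbb{Q})\ne0$, and Theorem~\ref{thm:Rav} gives $K(n)_*E\ne0$ for all finite $n$ by induction. Moreover $\tilde H_*(K;\mathbb{Z})$ is finitely generated and has a summand $\mathbb{Z}$, so $K(\infty)_*E=\tilde H_*(K;\mathbb{F}_p)\ne0$ by universal coefficients. By Lemma~\ref{lem:coev}, $K(n)_*\gamma$ is injective, and by exactness $K(n)_*f=0$, for all $p$ and all $0\le n\le\infty$.

\emph{From local to global nilpotence.} Theorem~\ref{thm:HS} handles one prime at a time, with an exponent that may depend on the prime, so we first reduce to finitely many primes. Since $H_0(f;\mathbb{Q})=0$, fact (S4) shows that $f$ is a torsion element of $[F,\mathbb{S}]$, say $df=0$ with $d\ge1$. For each prime $p$ dividing $d$, apply Theorem~\ref{thm:HS} to the composite $F\to\mathbb{S}\to\mathbb{S}_{(p)}$. Its $m$-th smash power is the image of $f^{(m)}$ in $[F^{(m)},\mathbb{S}_{(p)}]=[F^{(m)},\mathbb{S}]\otimes\mathbb{Z}_{(p)}$, so there is $m_p$ such that this image is zero for $m\ge m_p$. Choose $m\ge1$ with $m\ge m_p$ for all $p\mid d$.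 For each such $p$ there is then an integer $s_p$ prime to $p$ with $s_pf^{(m)}=0$. Also $df^{(m)}=(df)\wedge f^{(m-1)}=0$. No prime divides both $d$ and all the $s_p$, so $1$ is an integral combination of these numbers, and $f^{(m)}=0$.
\end{proof}

\section{Solving all extension problems}\label{sec:construction}

We turn to lower bounds. We need compacta with $X\tau K$ that have large dimension, and Euclidean pieces are not available: for $K=\mathbb{R}P^n$ even a disk is forbidden. The plan is to start from a space $Y_0$ with nonzero cohomology in high degree and to modify it until every extension problem into $K$ has a solution. Each modification replaces some points by copies of $K$. Coefficients for which $K$ is acyclic in a range do not notice this, so the cohomology class survives and detects dimension.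

We use \v Cech cohomology $\check H^*$, which agrees with singular cohomology on finite complexes, and three of its properties. First, $\check H^s(X,A;G)=0$ for $s>\dim X$ and $A$ closed in the compactum $X$. Second, it is continuous: $\check H^s(\varprojlim X_j;G)=\varinjlim\check H^s(X_j;G)$ for an inverse sequence of compacta. Third, we have the Vietoris--Begle theorem.

\begin{theorem}[{\cite[6.9.15]{Sp}}]\label{thm:VB}
Let $p\colon Y'\to Y$ be a surjective map of compacta such that the reduced groups $\check H^s(p^{-1}(y);G)$ vanish for all $y\in Y$ and all $s<m$. Then $p^*\colon\check H^s(Y;G)\to\check H^s(Y';G)$ is an isomorphism for $s<m$ and is injective for $s=m$.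
\end{theorem}

Fix a nonempty finite CW complex $K$, let $CK=K\times[0,1]/K\times\{1\}$ be its cone with quotient map $\pi\colon K\times[0,1]\to CK$, and identify $K$ with the base $\pi(K\times\{0\})$. A map into $K$ always extends into $CK$. The only point of $CK$ at which the $K$-coordinate is undefined is the vertex, so we pull back along $\pi$.

\begin{lemma}\label{lem:step}
Let $Y$ be a compactum, $B\subset Y$ closed, and $f\colon B\to K$ a map. There are a compactum $Y'$ and a surjective map $p\colon Y'\to Y$, each of whose fibers is a point or a copy of $K$, such that $fp\colon p^{-1}(B)\to K$ extends over $Y'$.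
\end{lemma}

\begin{proof}
Since $CK$ is contractible, $f\colon B\to K\subset CK$ extends to $g\colon Y\to CK$ by Lemma~\ref{lem:retract}. Put
\[
Y'=\{(y,k,t)\in Y\times K\times[0,1]:\ g(y)=\pi(k,t)\},\qquad p(y,k,t)=y .
\]
This is a closed subset of a compactum. The fiber $p^{-1}(y)$ is a copy of $\pi^{-1}(g(y))$, which is $K\times\{1\}$ if $g(y)$ is the vertex and a single point otherwise; in particular it is nonempty. For $y\in B$ the fiber is the point $(y,f(y),0)$. Hence the map $(y,k,t)\mapsto k$ extends $fp|_{p^{-1}(B)}$.
\end{proof}

\begin{example}\label{ex:disk}
Let $Y=D^2$, $B=S^1$, and let $f\colon S^1\to K=\mathbb{R}P^2$ generate the fundamental group. Take $g((1-t)z)=\pi(f(z),t)$ for $z\in S^1$. Then $p$ is one-to-one away from the center, the center is replaced by a copy of $\mathbb{R}P^2$, and the radius through $z$ ends at $f(z)$. So $Y'$ is the mapping cylinder of $f$, and the extension is its retraction onto $\mathbb{R}P^2$. Since $\mathbb{R}P^2$ is acyclic over $\mathbb{Z}_3$, the exact sequence of the pair gives $H^2(Y',S^1;\mathbb{Z}_3)\cong H^1(S^1;\mathbb{Z}_3)=\mathbb{Z}_3$, as for the disk. The problem is solved, and the two-dimensional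 class is still there.
\end{example}

The new space $Y'$ has new extension problems, and there are uncountably many of them. We reduce to countably many up to homotopy, solve them one at a time along an inverse sequence, and check that every problem on the limit comes from a finite stage.

\begin{proposition}\label{prop:construction}
Let $K$ be a nonempty finite CW complex and $Y_0$ a nonempty compactum. There are a compactum $X$ with $X\tau K$ and a map $q\colon X\to Y_0$ with the following property. Whenever $G$ is an abelian group and $m\le\infty$ is such that $\tilde H^s(K;G)=0$ for all $s<m$, the map $q^*\colon\check H^s(Y_0;G)\to\check H^s(X;G)$ is injective for all finite $s\le m$.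
\end{proposition}

\begin{proof}
\emph{Close maps.} Embed $K$ in some $\mathbb{R}^M$ as a retract of an open neighborhood $U$, with retraction $\rho\colon U\to K$. By compactness there is $\varepsilon>0$ such that $U$ contains the open $\varepsilon$-neighborhood $N_\varepsilon$ of $K$. We shall use twice the following observation.
\begin{equation}\label{eq:close}
\text{If } f\colon Z\to K,\ h\colon Z\to\mathbb{R}^M \text{ and } |h-f|<\varepsilon \text{ on } Z,\text{ then }\rho h\simeq f \text{ in } K.
\end{equation}
Indeed, the segment from $h(z)$ to $f(z)$ lies in the $\varepsilon$-ball about $f(z)\in K$, so $\rho((1-s)h+sf)$ is a homotopy.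

\emph{Countably many problems.} For a compactum $Y$ fix a countable base and let $\mathcal{B}_Y$ be the countable family of finite unions of closures of its members, the empty union included. If $C\subset V\subset Y$ with $C$ compact and $V$ open, there is $B\in\mathcal{B}_Y$ with $C\subset B\subset V$: each point of $C$ lies in a basic set whose closure is in $V$, and finitely many of these cover $C$. For $B\in\mathcal{B}_Y$, the space $C(B,K)$ of maps with the uniform metric is separable, being a subspace of $C(B,\mathbb{R}^M)$, and by \eqref{eq:close} its homotopy classes are open. So there are only countably many classes. We can therefore list, with indices $b=0,1,2,\dots$ and with repetitions allowed, pairs $(B,f)$ with $B\in\mathcal{B}_Y$ and $f\colon B\to K$, such that every homotopy class of maps $B\to K$ is represented for every $B$. We call these pairs the \emph{problems} of $Y$.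

\emph{The inverse sequence.} Every integer $j\ge0$ is uniquely of the form $j=\frac12(a+b)(a+b+1)+a$ with $a,b\ge0$. Write $a=a(j)$, $b=b(j)$. Every pair $(a,b)$ occurs, and $a(j)\le j$. Put $X_0=Y_0$. Suppose that $X_0\leftarrow X_1\leftarrow\dots\leftarrow X_j$ are constructed, with a list of problems for each term, and write $q^j_i\colon X_j\to X_i$ for the composite of the bonding maps. Let $(B,f)$ be problem number $b(j)$ of $X_{a(j)}$, which is available because $a(j)\le j$. Let $X_{j+1}\to X_j$ be given by Lemma~\ref{lem:step} for the closed set $(q^j_{a(j)})^{-1}(B)$ and the map $fq^j_{a(j)}$, and choose a list of problems for $X_{j+1}$. Let $X=\varprojlim X_j$, a closed subset of the countable product and hence a compactum, with projections $q_j\colon X\to X_j$. Put $q=q_0$. By construction, for every $i$ and every problem $(B,f)$ of $X_i$, the map $fq_i$ on $q_i^{-1}(B)$ extends over $X$: the extension is the map $X_{j+1}\to K$ from the step $j$ at which the problem is treated, composed with $q_{j+1}$.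

\emph{Cohomology.} Let $G$ and $m$ be as in the statement. The fibers of each bonding map are points or copies of $K$, so by Theorem~\ref{thm:VB} each bonding map is injective on $\check H^s(\,\cdot\,;G)$ for finite $s\le m$. By continuity $\check H^s(X;G)$ is the colimit along these injections, so $q^*$ is injective.

\emph{The extension property.} Let $A\subset X$ be closed and $f\colon A\to K$. Extend $f$ to $\hat f\colon X\to\mathbb{R}^M$ by Tietze's theorem. The real functions of the form $hq_i$, with $i\ge0$ and $h$ continuous on $X_i$, form an algebra (any two can be written with the same $i$) that contains the constants and separates the points of $X$. By the Stone--Weierstrass theorem, applied to each coordinate, there are $i$ and $h\colon X_i\to\mathbb{R}^M$ with $|hq_i-\hat f|<\varepsilon$ on $X$. Then the compact set $q_i(A)$ lies in the open set $h^{-1}(N_\varepsilon)$, so there is $B\in\mathcal{B}_{X_i}$ with $q_i(A)\subset B\subset h^{-1}(N_\varepsilon)$. Put $g=\rho h|_B\colon B\to K$. By \eqref{eq:close}, $gq_i|_A\simeq f$. There is a problem $(B,f')$ of $X_i$ with $f'\simeq g$, and $f'q_i|_{q_i^{-1}(B)}$ extends over $X$. Since $A\subset q_i^{-1}(B)$,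 the map $f'q_i|_A$ extends over $X$, and $f'q_i|_A\simeq gq_i|_A\simeq f$. By homotopy extension, $f$ extends over $X$.
\end{proof}

\section{The sharp dimension bound}\label{sec:sharp}

Proposition~\ref{prop:finite} gives no useful value for the dimension. The value comes from cohomological dimension, through two theorems. Recall that the infinite symmetric product $SP^\infty K$ of a pointed complex is the union of the quotients $K^m/S_m$ of the powers of $K$ by the symmetric groups. By the Dold--Thom theorem, $SP^\infty K\simeq\prod_iK(H_i(K;\mathbb{Z}),i)$ for connected $K$, the product being taken over $i\ge1$.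

\begin{theorem}[Dranishnikov \cite{Dr}]\label{thm:Dr}
If $X$ is a compactum, $K$ is a CW complex and $X\tau K$, then $X\tau SP^\infty K$.
\end{theorem}

Each factor of a product of pointed complexes is a retract of it. So Theorem~\ref{thm:Dr} and Lemma~\ref{lem:retract} give, for connected $K$,
\begin{equation}\label{eq:Dr}
X\tau K\ \Longrightarrow\ X\tau K(H_i(K;\mathbb{Z}),i)\quad\text{for all } i\ge1 .
\end{equation}

\begin{theorem}[Alexandroff]\label{thm:Alex}
If $X$ is a compactum with $\dim X<\infty$, then $\dim X=\dim_{\mathbb{Z}}X$.
\end{theorem}

The hypothesis of Theorem~\ref{thm:Alex} is exactly what Proposition~\ref{prop:finite} supplies.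

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Put $j=j(K)$.

\emph{Upper bound.} Let $j<\infty$ and $X\tau K$. If $j=0$, then $K$ is disconnected. Choose points in two different components, and send one of these components to its chosen point and all other components to the second point. This retracts $K$ onto a copy of $S^0$, so $X\tau S^0$ and $\dim X\le0$. Let $j\ge1$. Then $\tilde H_0(K;\mathbb{Q})=0$, so $K$ is connected, and \eqref{eq:Dr} gives $X\tau K(H_j(K;\mathbb{Z}),j)$. The group $H_j(K;\mathbb{Z})$ is finitely generated of positive rank, so it is isomorphic to $\mathbb{Z}\oplus H'$, and $K(\mathbb{Z},j)\times K(H',j)$ is an Eilenberg--Mac Lane space for it. By Lemma~\ref{lem:retract}, $X\tau K(\mathbb{Z},j)$, that is, $\dim_{\mathbb{Z}}X\le j$. By Proposition~\ref{prop:finite}, $\dim X<\infty$, and Theorem~\ref{thm:Alex} gives $\dim X\le j$.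

\emph{Coefficients that do not see $K$ below degree $j$.} The torsion subgroup of $H_*(K;\mathbb{Z})$ is finite. Choose a prime $\ell$ that does not divide its order. For $s<j$ the groups $\tilde H_s(K;\mathbb{Z})$ and $\tilde H_{s-1}(K;\mathbb{Z})$ are finite of order prime to $\ell$, so
\[
\tilde H^s(K;\mathbb{Z}_\ell)\cong\operatorname{Hom}(\tilde H_s(K;\mathbb{Z}),\mathbb{Z}_\ell)\oplus\operatorname{Ext}(\tilde H_{s-1}(K;\mathbb{Z}),\mathbb{Z}_\ell)=0 .
\]
Thus Proposition~\ref{prop:construction} applies with $G=\mathbb{Z}_\ell$ and $m=j$.

\emph{Attainment.} If $j=0$, let $X$ be a point; then $X\tau K$ because $K$ is nonempty, and $\dim X=0$. If $1\le j<\infty$, take $Y_0=S^j$. The compactum $X$ of Proposition~\ref{prop:construction} satisfies $X\tau K$ and $\check H^j(X;\mathbb{Z}_\ell)\ne0$. Hence $\dim X\ge j$, and $\dim X=j$ by the upper bound. If $j=\infty$, take $Y_0=\prod_{i\ge1}S^i$. Each $S^i$ is a retract of $Y_0$, so $\check H^i(Y_0;\mathbb{Z}_\ell)\ne0$, and therefore $\check H^i(X;\mathbb{Z}_\ell)\ne0$ for all $i\ge1$. So $\dim X=\infty$. The last sentence of the theorem follows, since $j(K)<\infty$ means $\tilde H_*(K;\mathbb{Q})\ne0$.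
\end{proof}

\section{Odd-dimensional projective spaces}\label{sec:class}

The condition $\dim_{\mathbb{Z}_2}X\le1$ extends a map $A\to\mathbb{R}P^n$ over $X$, but with values in a larger projective space. A bound on the covering dimension allows us to push the extension off the extra cells, one at a time. The parity of $n$ plays no role in this step.

\begin{lemma}\label{lem:push}
Let $n\ge1$. If $\dim X\le n$ and $\dim_{\mathbb{Z}_2}X\le1$, then $X\tau\mathbb{R}P^n$.
\end{lemma}

\begin{proof}
Let $f\colon A\to\mathbb{R}P^n$ with $A$ closed in $X$. Since $X\tau\mathbb{R}P^\infty$, the map $f$ extends to a map $X\to\mathbb{R}P^\infty$. Its image is compact, so we have an extension $g\colon X\to\mathbb{R}P^N$ for some $N\ge n$. Suppose $N>n$. Write $\mathbb{R}P^N$ as the closed unit ball of $\mathbb{R}^N$ with antipodal boundary points identified, so that the boundary becomes $\mathbb{R}P^{N-1}$. Let $D$ be the closed ball of radius $\frac12$ about the origin. The closed set $g^{-1}(D)$ has dimension at most $n\le N-1$, so $g^{-1}(D)\tau S^{N-1}$, and $g\colon g^{-1}(\partial D)\to\partial D\cong S^{N-1}$ extends to a map $g'\colon g^{-1}(D)\to\partial D$.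 Define $g''$ to be $g'$ on $g^{-1}(D)$ and $g$ on $g^{-1}(\mathbb{R}P^N\setminus\operatorname{int}D)$. These closed sets cover $X$ and meet in $g^{-1}(\partial D)$, where $g'=g$, so $g''$ is a map to $\mathbb{R}P^N\setminus\operatorname{int}D$. Compose it with the radial retraction $x\mapsto x/|x|$ onto $\mathbb{R}P^{N-1}$. Since $f(A)\subset\mathbb{R}P^n\subset\mathbb{R}P^{N-1}$ is disjoint from $D$ and fixed by the retraction, the result is an extension of $f$ with values in $\mathbb{R}P^{N-1}$. After $N-n$ such steps the extension takes values in $\mathbb{R}P^n$.
\end{proof}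

The lemma reaches $\mathbb{R}P^2$ only when $\dim X\le2$. To reach it from an arbitrary finite dimension we quote the following theorem.

\begin{theorem}[Dydak--Levin \cite{DL09}]\label{thm:DL09}
For a finite-dimensional metric space $X$, $X\tau\mathbb{R}P^2$ if and only if $\dim_{\mathbb{Z}_2}X\le1$.
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
(1)$\Rightarrow$(2). For odd $n$ the only nonzero reduced rational homology group of $\mathbb{R}P^n$ is in degree $n$, so $j(\mathbb{R}P^n)=n$ and Theorem~\ref{thm:sharp} gives $\dim X\le n$. If $n\ge3$, then $H_1(\mathbb{R}P^n;\mathbb{Z})=\mathbb{Z}_2$, and \eqref{eq:Dr} gives $\dim_{\mathbb{Z}_2}X\le1$. If $n=1$, we use $\dim X\le1$. Homotopy classes of maps from a compactum $Y$ to $K(\mathbb{Z}_2,1)$ correspond naturally to elements of $\check H^1(Y;\mathbb{Z}_2)$. For closed $A\subset X$ the restriction $\check H^1(X;\mathbb{Z}_2)\to\check H^1(A;\mathbb{Z}_2)$ is onto, because $\check H^2(X,A;\mathbb{Z}_2)=0$. So every map $A\to K(\mathbb{Z}_2,1)$ is homotopic to one that extends over $X$, and homotopy extension gives $\dim_{\mathbb{Z}_2}X\le1$.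

(2)$\Rightarrow$(1) is Lemma~\ref{lem:push}.

(2)$\Rightarrow$(3) follows from Theorem~\ref{thm:DL09}, since $X$ is finite-dimensional.

(3)$\Rightarrow$(2) follows from \eqref{eq:Dr} and $H_1(\mathbb{R}P^2;\mathbb{Z})=\mathbb{Z}_2$.

By Theorem~\ref{thm:sharp} there is a compactum $X$ with $X\tau\mathbb{R}P^n$ and $\dim X=n$, so the bound is attained. The statement about $\mathbb{R}P^3$ is the equivalence of (1) and (3) for $n=3$. Finally, $\tilde H_*(\mathbb{R}P^2;\mathbb{Q})=0$, so Theorem~\ref{thm:sharp} provides an infinite-dimensional compactum $X$ with $X\tau\mathbb{R}P^2$. By Theorem~\ref{thm:main} this $X$ does not satisfy $X\tau\mathbb{R}P^3$.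
\end{proof}

\begin{remark}
The assumption that $n$ is odd is used only for the bound $\dim X\le n$ in (1)$\Rightarrow$(2) and for the statement that this bound is attained. For even $n\ge2$ the space $\mathbb{R}P^n$ is rationally acyclic, so by Theorem~\ref{thm:sharp} there is an infinite-dimensional compactum with $X\tau\mathbb{R}P^n$, and (1) implies neither (2) nor (3).
\end{remark}

\begin{thebibliography}{9}

\bibitem{Dr}
A. N. Dranishnikov, \emph{Extension of mappings into CW-complexes}, Mat. Sb. 182 (1991).

\bibitem{DL04}
Jerzy Dydak and Michael Levin, \emph{Extensions of maps to the projective plane}, arXiv:math/0410370 (2004).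

\bibitem{DL09}
Jerzy Dydak and Michael Levin, \emph{Maps to the projective plane}, Algebr. Geom. Topol. 9 (2009).

\bibitem{HS}
Hopkins and Smith, \emph{Nilpotence and stable homotopy theory II}, Ann. of Math. 148 (1998).

\bibitem{Rav}
D. Ravenel, Amer. J. Math. 106 (1984).

\bibitem{Sp}
Spanier, \emph{Algebraic Topology}.

\end{thebibliography}
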